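# Contractions that keep an eigenvalue in the adjoint under every small strong perturbation

## 1. A projection on $\ell_2$ whose eigenvalues can be shaken off

Let $(b_k)_{k\ge 0}$ be the unit vector basis of complex $\ell_2$ and let $T$ be the rank-one projection $Tx=x_0b_0$. The operator $T-I$ sends $x$ to $-(0,x_1,x_2,\dots)$, so its range lies in the hyperplane $\{x_0=0\}$ and is not dense. The range of $T-0\cdot I=T$ is a line, so it is not dense either. Thus $\lambda=1$ and $\lambda=0$ are two "bad" values of $\lambda$ for $T$: the operator $T-\lambda I$ does not have dense range.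

Let us try to remove the bad values by moving $T$ a little. We insist on two rules: the new operator must still have norm at most $1$, and "a little" means that it is close to $T$ on any finite set of vectors fixed in advance. Fix $N\ge 2$, put $c=1-\frac1N$ and $\delta=\sqrt{1-c^2}>0$, and define $S=S_N$ by
$$(Sx)_0=cx_0+\delta x_N,\qquad (Sx)_i=\delta x_{N+i}\ (1\le i<N),\qquad (Sx)_i=x_{N+i}\ (i\ge N).$$
By Cauchy–Schwarz, $|cx_0+\delta x_N|^2\le |x_0|^2+|x_N|^2$. The other coordinates of $Sx$ involve $x_{N+1},x_{N+2},\dots$, each once and with a factor at most $1$. Hence $\|Sx\|^2\le |x_0|^2+\sum_{i\ge N}|x_i|^2\le\|x\|^2$, so $\|S\|\le1$. Also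
$$\|S_Nx-Tx\|\le (1-c)|x_0|+\Bigl(\sum_{i\ge N}|x_i|^2\Bigr)^{1/2}\longrightarrow 0\qquad(N\to\infty)$$
for each fixed $x$. The operators are not close in norm, since $S_Nb_{2N}=b_N$ while $Tb_{2N}=0$.

What are the bad values of $\lambda$ for $S$? If $\operatorname{ran}(S-\lambda I)$ is not dense, there is a nonzero functional $f(x)=\sum f_ix_i$, with $(f_i)\in\ell_2$, that vanishes on it, so $f(Sx)=\lambda f(x)$ for all $x$. Comparing the coefficients of the $x_i$,
$$\lambda f_0=cf_0,\qquad \lambda f_i=0\ (1\le i<N),\qquad \lambda f_{N+i}=\delta f_i\ (0\le i<N),\qquad \lambda f_{N+i}=f_i\ (i\ge N).$$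
If $\lambda=0$, the last two families give $f_i=0$ for all $i$. If $\lambda\neq0$, then $f_i=0$ for $1\le i<N$. If moreover $f_0\ne0$, then $\lambda=c$ and $f_{kN}=\delta c^{-k}f_0$ for $k\ge1$, which is unbounded because $c<1$; this is impossible. So $f_0=0$, and then all $f_i$ vanish. No $\lambda$ is bad for $S_N$.

So $T$, which has two bad values, is a limit of contractions that have none. The mechanism is that the functional responsible for the eigenvalue near $1$ is forced to propagate along a backward shift, and it grows by the factor $1/c>1$ at every step. Can one always do this, on any reasonable space? That is the question of these notes.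

## 2. Typical contractions, bad values of $\lambda$, and the metric approximation property

Throughout, $X$ is a complex infinite-dimensional separable Banach space, unless a weaker assumption is stated. $\mathcal B(X)$ is the space of bounded operators on $X$ and $\mathcal B_1(X)=\{T\in\mathcal B(X):\|T\|\le1\}$ is the set of contractions. $B_X$ is the closed unit ball of $X$.

**Strong operator topology.** The SOT on $\mathcal B_1(X)$ is the topology of pointwise convergence: $T_n\to T$ means $\|T_nx-Tx\|\to0$ for every $x\in X$. A neighborhood basis at $T$ is given by the sets of $S\in\mathcal B_1(X)$ with $\|Su_i-Tu_i\|<\eta$ for $i=1,\dots,r$. It suffices to take the $u_i$ from a dense set $E\subseteq X$: if $u\in E$ and $\|u-v\|<\eta/3$, then $\|Sv-Tv\|\le 2\|u-v\|+\|Su-Tu\|<\eta$ as soon as $\|Su-Tu\|<\eta/3$. With this topology $\mathcal B_1(X)$ is a Polish space, that is, separable and metrizable by a complete metric.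

**Typical.** A property is typical if the set of $T\in(\mathcal B_1(X),\mathrm{SOT})$ that have it is comeager, i.e. contains a dense $G_\delta$ set. We use the Baire category theorem in two forms: a countable intersection of comeager sets is comeager, and a comeager set meets every nonempty open set.

For example, a typical $T\in\mathcal B_1(\ell_2)$ satisfies $\|T\|=1$. Indeed, $\{T:\|T\|>1-\frac1n\}$ is open, because $\|Tx\|>1-\frac1n$ for one unit vector $x$ is an open condition. It is also dense: if $P_k$ is the projection onto the first $k$ coordinates, then $P_kTP_k+(I-P_k)$ has norm $1$ and converges to $T$ in the SOT. Intersect over $n$.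

**Adjoint and point spectrum.** $T^*$ is the Banach adjoint, $(T^*f)(x)=f(Tx)$, and $\sigma_p(T^*)$ is its set of eigenvalues. A subspace of $X$ is non-dense exactly when some nonzero $f\in X^*$ vanishes on it (Hahn–Banach), and $f$ vanishes on $\operatorname{ran}(T-\lambda I)$ exactly when $T^*f=\lambda f$. Hence
$$\operatorname{ran}(T-\lambda I)\text{ is not dense}\iff \lambda\in\sigma_p(T^*). \tag{1}$$
It is the eigenvalues of $T^*$ that matter, not those of $T$. On $\ell_2$, identify functionals with sequences as in Section 1. The backward shift $B$ has every $\lambda$ with $|\lambda|<1$ as an eigenvalue, with eigenvector $(\lambda^k)_k$. Its adjoint is the forward shift, which has no eigenvalue, so $B-\lambda I$ has dense range for every $\lambda$. For the forward shift the roles are exchanged, and $\operatorname{ran}(T-\lambda I)$ is non-dense for all $|\lambda|<1$.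

**Metric approximation property.** $X$ has the MAP if for every compact $K\subseteq X$ and every $\varepsilon>0$ there is a finite-rank $G\in\mathcal B(X)$ with $\|G\|\le1$ and $\|Gx-x\|<\varepsilon$ for all $x\in K$.

**Fact 1.** If there are finite-rank contractions $G_n$ with $G_nx\to x$ for every $x\in X$, then $X$ has the MAP. To see this, choose a finite $\varepsilon/4$-net $x_1,\dots,x_r$ of $K$. For $\|x-x_i\|\le\varepsilon/4$ we have $\|G_nx-x\|\le2\|x-x_i\|+\|G_nx_i-x_i\|\le \frac{\varepsilon}{2}+\|G_nx_i-x_i\|$, and for $n$ large this is $<\varepsilon$ for all $i$ at once. For example, $\ell_2$ has the MAP: take the coordinate projections.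

**Fact 2.** If $Y$ has the MAP, so do $\mathbb C\oplus_\infty Y$, with norm $\max(|t|,\|y\|)$, and $\mathbb C\oplus_1Y$, with norm $|t|+\|y\|$. Given a compact $K$, its projection to $Y$ is compact. If $G$ is a finite-rank contraction of $Y$ that moves the points of this projection by less than $\varepsilon$, then $\mathrm{id}\oplus G$ is a finite-rank contraction that moves the points of $K$ by less than $\varepsilon$. In particular $\mathbb C\oplus_\infty\ell_2$ has the MAP.

For us the use of the MAP is that it makes the finite-rank contractions SOT-dense in $\mathcal B_1(X)$: given $T$ and $u_1,\dots,u_r$, choose $G$ for the finite set $\{Tu_1,\dots,Tu_r\}$; then $GT$ is a finite-rank contraction and $GTu_i$ is close to $Tu_i$.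

A known result says that if $X$ has the MAP, then a typical $T\in\mathcal B_1(X)$ has dense range, i.e. $0\notin\sigma_p(T^*)$. The following question comes from the paper of Sophie Grivaux, Etienne Matheron and Quentin Menet, "Generic properties of l_p-contractions and similar operator topologies", arXiv:2207.07938 (2022).

**Question.** Assume that $X$ has the MAP. Is it true that for a typical $T\in(\mathcal B_1(X),\mathrm{SOT})$ the operator $T-\lambda I$ has dense range for every $\lambda\in\mathbb C$? By (1), this asks whether $\sigma_p(T^*)=\emptyset$ for a typical $T$.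

The answer is no. We first see how much is true (Theorem 3, for every $X$ with the MAP, and Theorem 4, for spaces such as $\ell_p$), because the place where these proofs stop points to the counterexample (Theorems 1 and 2). The numbers of the theorems do not follow the order of presentation.

## 3. Almost every $\lambda$: what Baire category gives

The first thing to try is to fix $\lambda$, show that $\lambda\notin\sigma_p(T^*)$ is typical, and intersect over $\lambda$. Each single $\lambda$ works, as we shall see, and so does each countable set. But there are uncountably many $\lambda$, and an uncountable intersection of comeager sets may fail to be comeager. This is where the approach stops. Two things can be saved. One can average over $\lambda$ with a measure; and the set where all $\lambda$ are good is at least a $G_\delta$, by a compactness argument. Both rest on the next lemma.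

Let $X$ be separable, $(x_j)$ a dense sequence in $X$, and $\overline{\mathbb D}$ the closed unit disc. Put
$$C_{j,k}=\bigl\{(T,\lambda)\in\mathcal B_1(X)\times\overline{\mathbb D}:\ \exists f\in B_{X^*},\ T^*f=\lambda f,\ |f(x_j)|\ge\tfrac1k\bigr\},$$
and $C_{j,k}(T)=\{\lambda:(T,\lambda)\in C_{j,k}\}$.

**Lemma B.** (i) $C_{j,k}$ is closed, and $\sigma_p(T^*)=\bigcup_{j,k}C_{j,k}(T)$ for every $T\in\mathcal B_1(X)$. (ii) The set $\{T\in\mathcal B_1(X):\sigma_p(T^*)=\emptyset\}$ is $G_\delta$ in $(\mathcal B_1(X),\mathrm{SOT})$.

**Step 1: closedness.** The condition $|f(x_j)|\ge\frac1k$ is there to keep weak$^*$ limits of eigenvectors away from $0$. All spaces involved are metrizable, since $X$ is separable, so we may use sequences. Let $(T_n,\lambda_n)\in C_{j,k}$ converge to $(T,\lambda)$, with witnesses $f_n\in B_{X^*}$. Since $(B_{X^*},w^*)$ is compact and metrizable, we may pass to a subsequence with $f_n\to f$ weak$^*$, $f\in B_{X^*}$. For $x\in X$,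
$$|f_n(T_nx)-f(Tx)|\le\|T_nx-Tx\|+|(f_n-f)(Tx)|\to0 .$$
As $f_n(T_nx)=\lambda_nf_n(x)\to\lambda f(x)$, we get $f(Tx)=\lambda f(x)$ for all $x$, i.e. $T^*f=\lambda f$. Also $|f(x_j)|=\lim|f_n(x_j)|\ge\frac1k$. So $(T,\lambda)\in C_{j,k}$.

**Step 2: the formula for $\sigma_p(T^*)$.** If $\lambda\in C_{j,k}(T)$, the witness $f$ is nonzero, so $\lambda\in\sigma_p(T^*)$. Conversely, let $T^*f=\lambda f$ with $\|f\|=1$. Then $|\lambda|=\|T^*f\|\le1$, and since $(x_j)$ is dense, $f(x_j)\ne0$ for some $j$; choose $k$ with $|f(x_j)|\ge\frac1k$.

**Step 3: part (ii).** Because $\overline{\mathbb D}$ is compact, the projection of the closed set $C_{j,k}$ to $\mathcal B_1(X)$ is closed. By (i), the set of $T$ with $\sigma_p(T^*)\neq\emptyset$ is the union over $j,k$ of these projections, so it is $F_\sigma$; its complement is $G_\delta$. $\blacksquare$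

**Theorem 3.** Let $X$ have the MAP and let $m$ be a $\sigma$-finite Borel measure on $\mathbb C$. For a typical $T\in(\mathcal B_1(X),\mathrm{SOT})$ we have $m(\sigma_p(T^*))=0$; that is, $T-\lambda I$ has dense range for $m$-almost every $\lambda$. Hence a typical $T$ has this for all $\lambda$ in any prescribed countable set, and for all $\lambda$ outside a meager Lebesgue-null set (depending on $T$).

**Step 1: reduction to finite $m$.** If $\mathbb C$ is the disjoint union of Borel sets $B_n$, $n\ge1$, with $m(B_n)<\infty$, then $\sum_n 2^{-n}(1+m(B_n))^{-1}m(\,\cdot\cap B_n)$ is a finite measure with the same null sets as $m$. So let $m$ be finite.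

**Step 2: the set $\{T:m(\sigma_p(T^*))=0\}$ is $G_\delta$.** We show that $T\mapsto m(C_{j,k}(T))$ is upper semicontinuous. Let $T_n\to T$. If $\lambda$ lies in infinitely many of the sets $C_{j,k}(T_n)$, then $(T,\lambda)$ is a limit of points $(T_n,\lambda)\in C_{j,k}$, so $\lambda\in C_{j,k}(T)$. Thus $\limsup_nC_{j,k}(T_n)\subseteq C_{j,k}(T)$, and the reverse Fatou lemma (here $m$ is finite) gives $\limsup_nm(C_{j,k}(T_n))\le m(C_{j,k}(T))$. Therefore $\{T:m(C_{j,k}(T))<\frac1l\}$ is open. The intersection of these sets over all $j,k,l$ is $\{T: m(C_{j,k}(T))=0\text{ for all }j,k\}$, which is $\{T:m(\sigma_p(T^*))=0\}$ by Lemma B(i).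

**Step 3: this set is dense.** Finite-rank contractions are dense by the MAP, so it suffices to approximate a finite-rank contraction $R$. The operator $R^*$ has finite rank, so $\sigma_p(R^*)$ is finite. For $r\in(0,1)$ and $s\in(0,1-r]$ put $R_{r,s}=rR+sI$. Then $\|R_{r,s}\|\le r+s\le1$, $\|R_{r,s}x-Rx\|\le 2(1-r)\|x\|$, and
$$\sigma_p(R_{r,s}^*)=\{r\alpha+s:\alpha\in\sigma_p(R^*)\},$$
a finite set. The finite measure $m$ has at most countably many atoms, i.e. points of positive mass. For a given $r$, each pair of an eigenvalue $\alpha$ and an atom $\beta$ excludes at most one $s$, namely $s=\beta-r\alpha$. So some $s\in(0,1-r]$ makes $\sigma_p(R_{r,s}^*)$ a finite set without atoms, and then $m(\sigma_p(R_{r,s}^*))=0$. Let $r\to1$.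

By Steps 2 and 3 the set is a dense $G_\delta$.

**Step 4: the two consequences.** For a countable set $\Lambda$, take $m$ to be the counting measure on $\Lambda$: a set of $m$-measure zero is disjoint from $\Lambda$. (With $\Lambda=\{0\}$ this is the known result recalled before the Question; the proof above does not presuppose it.) Next take $m$ to be Lebesgue measure. For a typical $T$ all $C_{j,k}(T)$ are closed and null, and a closed null set has empty interior, so it is nowhere dense. Hence $\sigma_p(T^*)=\bigcup_{j,k}C_{j,k}(T)$ is meager and null. $\blacksquare$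

Lemma B(ii) tells us what is left of the Question: since $\{T:\sigma_p(T^*)=\emptyset\}$ is always $G_\delta$, it is comeager as soon as it is dense. Everything depends on whether an arbitrary contraction can be approximated in the SOT by contractions $S$ with $\sigma_p(S^*)=\emptyset$. The operators $rR+sI$ of Step 3 do not help here: they move the eigenvalues but do not remove them.

## 4. Attaching a backward shift in $\ell_p(Z)$ and $c_0(Z)$

In $\ell_p$-like spaces the construction of Section 1 works for every $T$. For a Banach space $Z$, $\ell_p(Z)$ is the space of sequences $(z_n)_{n\ge0}$ in $Z$ with $\|(z_n)\|=(\sum\|z_n\|^p)^{1/p}<\infty$, and $c_0(Z)$ is the space of sequences in $Z$ that tend to $0$, with the sup norm.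

**Theorem 4.** Let $Z\neq\{0\}$ be a separable complex Banach space, and let $X=\ell_p(Z)$ with $1\le p<\infty$, or $X=c_0(Z)$. Then a typical $T\in(\mathcal B_1(X),\mathrm{SOT})$ is such that $T-\lambda I$ has dense range for every $\lambda\in\mathbb C$.

With $Z=\mathbb C$ this covers $\ell_p$ and $c_0$. It also covers $L_p[0,1]$, which is isometric to $\ell_p(L_p[0,1])$: cut $[0,1]$ into countably many intervals $I_n$ of positive length, so that $L_p[0,1]$ is the $\ell_p$-sum of the $L_p(I_n)$, each of which is isometric to $L_p[0,1]$ by an affine change of variable and a scaling.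

By Lemma B(ii) it suffices to show that the $S\in\mathcal B_1(X)$ with $\sigma_p(S^*)=\emptyset$ are SOT-dense. Let $T\in\mathcal B_1(X)$, let $u_1,\dots,u_r\in X$ and $\eta>0$. Finitely supported sequences are dense, so by the remark on the SOT in Section 2 we may take the $u_i$ finitely supported.

**Step 1: cut $T$ down to a block and leave some room.** Let $P_N$ be the projection onto the first $N$ coordinates and $G=P_NX$. Choose $N$ with $u_i\in G$ and $\|P_NTu_i-Tu_i\|<\eta/2$ for all $i$. Choose $c\in(0,1)$ with $(1-c)\|u_i\|<\eta/2$ for all $i$, and put $A=cP_NT|_G\in\mathcal B(G)$, so $\|A\|\le c$.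

**Step 2: attach the shift.** Grouping coordinates into blocks of length $N$, we see that $X$ is isometric to $\ell_p(G)$ (resp. $c_0(G)$), with $G$ itself as block number $0$. Write $x=(x_0,x_1,\dots)$ with $x_k\in G$ and put
$$S(x_0,x_1,x_2,\dots)=(Ax_0+\delta x_1,\ x_2,\ x_3,\dots),$$
where $\delta>0$ satisfies $c^q+\delta^q\le1$ if $1<p<\infty$ and $\frac1p+\frac1q=1$; $\delta\le1$ if $p=1$; $c+\delta\le1$ for $c_0$.

**Step 3: $S$ is a contraction close to $T$ on the $u_i$.** We have $\|Ax_0+\delta x_1\|\le c\|x_0\|+\delta\|x_1\|$. For $1<p<\infty$, Hölder bounds this by $(c^q+\delta^q)^{1/q}(\|x_0\|^p+\|x_1\|^p)^{1/p}\le(\|x_0\|^p+\|x_1\|^p)^{1/p}$; for $p=1$ it is at most $\|x_0\|+\|x_1\|$; for $c_0$ it is at most $(c+\delta)\max(\|x_0\|,\|x_1\|)\le \max(\|x_0\|,\|x_1\|)$. The remaining blocks $x_2,x_3,\dots$ are used once each, so $\|Sx\|\le\|x\|$. Since $u_i$ lies in block $0$, $Su_i=cP_NTu_i$, and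
$$\|Su_i-Tu_i\|\le(1-c)\|P_NTu_i\|+\|P_NTu_i-Tu_i\|<\tfrac\eta2+\tfrac\eta2=\eta .$$

**Step 4: $S^*$ has no eigenvalue.** Let $S^*f=\lambda f$, and let $f_k\in G^*$ be the restriction of $f$ to block $k$. Then $\|f_k\|\le\|f\|$, and $f=0$ if all $f_k=0$, since finitely supported vectors are dense. Applying $f(Sx)=\lambda f(x)$ to vectors $x$ supported in one block, we get
$$\lambda f_0=A^*f_0,\qquad\lambda f_1=\delta f_0,\qquad\lambda f_{k+1}=f_k\quad(k\ge1). \tag{2}$$
If $\lambda=0$, the second equation gives $f_0=0$ and the third gives $f_k=0$ for $k\ge1$. Let $\lambda\neq0$. If $f_0\ne0$, the first equation gives $|\lambda|\le\|A\|\le c<1$, and the others give $f_k=\delta\lambda^{-k}f_0$, so $\|f_k\|=\delta|\lambda|^{-k}\|f_0\|\to\infty$, a contradiction. So $f_0=0$, and then (2) gives $f_k=0$ for all $k$. Hence $\sigma_p(S^*)=\emptyset$. $\blacksquare$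

Two things make this work. There is room for the coupling $\delta x_1$, and the shift that carries $f_0$ away has weight $1$, which is larger than $|\lambda|$.

## 5. No room for the shift: $\mathbb C\oplus_\infty\ell_2$

We now try the same construction on $X=\mathbb C\oplus_\infty\ell_2$, with norm $\|(t,z)\|=\max(|t|,\|z\|_2)$ and coordinates $z=(z_0,z_1,\dots)$ in the basis $(b_k)$. Consider the rank-one contraction $F(t,z)=t(1,b_0)$. Functionals on $X$ are pairs $f=(s,g)$ with $s\in\mathbb C$ and $g\in\ell_2$, acting by $f(t,z)=st+\sum g_kz_k$. For $c,\delta,w>0$ let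
$$S(t,z)=\bigl(ct+\delta z_1,\ ct\,b_0+w(0,z_2,z_3,\dots)\bigr). \tag{3}$$
This is $cF$, with a coupling $\delta$ to a backward shift of weight $w$ on the coordinates $z_1,z_2,\dots$. The supremum over the unit ball of $|ct+\delta z_1|$ is $c+\delta$. In the second coordinate the two terms are orthogonal and $t$ and $z$ vary independently, so the supremum of its norm is $\sqrt{c^2+w^2}$ (take $t=1$, $z=b_2$). Thus
$$\|S\|\le1\iff c+\delta\le1\ \text{ and }\ c^2+w^2\le1 .$$
The equation $S^*f=\lambda f$ reads
$$\lambda s=c(s+g_0),\qquad\lambda g_0=0,\qquad\lambda g_1=\delta s,\qquad\lambda g_{k+1}=wg_k\ (k\ge1).$$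
If $\lambda=0$, then $s=0$, $g_k=0$ for $k\ge1$, and then $g_0=0$. If $\lambda\ne0$, then $g_0=0$; if $s=0$, everything vanishes; if $s\neq0$, then $\lambda=c$ and $g_k=\delta w^{k-1}c^{-k}s$ for $k\ge1$. This is an $\ell_2$ sequence exactly when $w<c$. So $\sigma_p(S^*)=\{c\}$ if $w<c$, and $\sigma_p(S^*)=\emptyset$ if $w\ge c$.

Here is the point where the construction stops. To remove the eigenvalue we need $w\ge c$, and then $\|S\|\le1$ forces $2c^2\le1$. But for $a=(1,0)$ we have $Sa=(c,cb_0)$ and $Fa=(1,b_0)$, so $\|Sa-Fa\|=1-c\ge1-\frac1{\sqrt2}>0.29$. The contractions (3) without eigenvalue stay away from $F$ at the single vector $a$.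

Is this a weakness of (3), or does it concern all contractions near $F$? A $2\times2$ computation shows what to expect. Take $\mathbb C^2$ with the max norm, and let $S$ be a contraction with $S(1,0)=(1,1)$. Write $S(0,1)=(p,q)$. Since $\|(1,\pm1)\|=1$, we must have $|1\pm p|\le1$ and $|1\pm q|\le1$. By the parallelogram identity, $2+2|p|^2=|1+p|^2+|1-p|^2\le2$, so $p=0$, and in the same way $q=0$. The whole matrix is determined by the image of one vector. Geometrically, $(1,0)$ is the midpoint of the long segment from $(1,-1)$ to $(1,1)$ in the unit ball, its image $(1,1)$ is an extreme point of the ball, and so the image of the segment must collapse to a point.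

The same happens in $\mathbb C\oplus_\infty\ell_2$, with estimates. The vector $a=(1,0)$ is the midpoint of the segments from $a-(0,z)$ to $a+(0,z)$, for all $z$ with $\|z\|\le 1$, and all these segments lie in the unit ball. If $Sa$ is close to $e=(1,b_0)$, all of them must be mapped to short segments, so $S$ is small on $0\oplus\ell_2$. Hence closeness to $F$ at the one vector $a$ forces closeness to $F$ in operator norm. It remains to see that an operator close in norm to $F$ must have an eigenvalue in its adjoint.

## 6. An eigenvector of the adjoint as a fixed point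

Let $F=e^*(\cdot)e$ with $e^*(e)=1$. Then $F^*f=f(e)e^*$, so $F^*e^*=e^*$. Let $S=F+D$ with $D$ small. We look for $f$ with $S^*f=\mu f$, normalized by $f(e)=1$. The equation becomes $e^*+D^*f=\mu f$, and evaluating it at $e$ gives $1+f(De)=\mu$. So $f$ has to solve
$$f=\frac{e^*+D^*f}{1+f(De)} .$$
This is a fixed-point equation in $X^*$, where balls are weak$^*$ compact. We recall the Schauder–Tychonoff theorem: a continuous map of a nonempty compact convex subset of a Hausdorff locally convex space into itself has a fixed point.

**Lemma A.** Let $X$ be a Banach space, $e\in X$, $e^*\in X^*$, $\|e\|=\|e^*\|=e^*(e)=1$, and $F=e^*(\cdot)\,e$. If $S\in\mathcal B(X)$ and $\delta:=\|S-F\|\le\frac16$, then there are $f\in X^*\setminus\{0\}$ and $\mu\in\mathbb C$ with $S^*f=\mu f$.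

**Step 1: a weak$^*$ continuous map.** Put $D=S-F$ and $K=\{f\in X^*:\|f-e^*\|\le1\}$. The set $K$ is convex, and weak$^*$ compact by Banach–Alaoglu. For $f\in K$ we have $\|f\|\le2$, so $|f(De)|\le2\delta\le\frac13$, and
$$\Phi(f)=\frac{e^*+D^*f}{1+f(De)}$$
is well defined. The maps $f\mapsto D^*f$ and $f\mapsto f(De)$ are weak$^*$ continuous (for each $x$, $(D^*f)(x)=f(Dx)$ is an evaluation of $f$), and the denominator stays away from $0$. So $\Phi$ is weak$^*$ continuous on $K$.

**Step 2: $\Phi$ maps $K$ into $K$.** This is where the bound $\frac16$ is used. Subtracting $e^*$,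
$$\|\Phi(f)-e^*\|=\frac{\|D^*f-f(De)e^*\|}{|1+f(De)|}\le\frac{2\delta+2\delta}{1-2\delta}\le\frac{2/3}{2/3}=1 .$$

**Step 3: a fixed point is an eigenvector.** By the Schauder–Tychonoff theorem there is $f\in K$ with $\Phi(f)=f$. Evaluating at $e$, and using $e^*(e)=1$ and $(D^*f)(e)=f(De)$, we get $f(e)=\frac{1+f(De)}{1+f(De)}=1$. So $f\neq0$ and $F^*f=f(e)e^*=e^*$. Hence
$$S^*f=F^*f+D^*f=e^*+D^*f=(1+f(De))f,$$
and $\mu=1+f(De)$ works. $\blacksquare$

The operators (3) with $w<c$ illustrate the formulas, with $e=(1,b_0)$ and $e^*(t,z)=t$: there $f=(1,g)$ with $g_0=0$ satisfies $f(e)=1$, and $1+f(De)=f(Fe)+f(De)=f(Se)=f(c,cb_0)=c$, which is the eigenvalue found by hand.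

## 7. An open set of contractions with $\sigma_p(S^*)\ne\emptyset$ on $\mathbb C\oplus_\infty\ell_2$

**Theorem 1.** The space $X=\mathbb C\oplus_\infty\ell_2$ has the MAP, and there is a nonempty SOT-open set $\mathcal U\subseteq\mathcal B_1(X)$ such that for every $S\in\mathcal U$ there is $\mu\in\mathbb C$ with $\overline{\operatorname{ran}(S-\mu I)}\neq X$. So the property in the Question is not typical; the operators that have it are not even SOT-dense.

The MAP is Fact 2. Fix $z_0\in\ell_2$ with $\|z_0\|=1$ (the symbol now denotes a vector) and put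
$$a=(1,0),\qquad e=(1,z_0),\qquad e^*(t,z)=t,\qquad F(t,z)=te .$$
Then $\|e\|=\|e^*\|=e^*(e)=1$, $\|F\|=1$ and $Fa=e$.

**Step 1: the open set.** Let $\varepsilon=\frac1{100}$ and
$$\mathcal U=\{S\in\mathcal B_1(X):\|Sa-e\|<\varepsilon\}.$$
It is SOT-open, since it restricts $S$ at one vector only, and it contains $F$.

**Step 2: every $S\in\mathcal U$ is small on $0\oplus\ell_2$.** Let $\|z\|\le1$ and write $S(0,z)=(t',z')$. Since $\|a\pm(0,z)\|=\max(1,\|z\|)=1$ and $\|S\|\le1$,
$$\|e\pm S(0,z)\|\le\|Sa\pm S(0,z)\|+\|e-Sa\|\le1+\varepsilon . \tag{4}$$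
Reading this in the two coordinates, $|1\pm t'|\le1+\varepsilon$ and $\|z_0\pm z'\|\le1+\varepsilon$. By the parallelogram identity in $\mathbb C$ and in $\ell_2$,
$$2+2|t'|^2\le2(1+\varepsilon)^2,\qquad2+2\|z'\|^2\le2(1+\varepsilon)^2 ,$$
so that
$$\|S(0,z)\|=\max(|t'|,\|z'\|)\le\sqrt{2\varepsilon+\varepsilon^2}. \tag{5}$$

**Step 3: every $S\in\mathcal U$ is close to $F$ in norm.** Since $Fa=e$ and $F(0,z)=0$, for all $(t,z)\in X$ we have $(S-F)(t,z)=t(Sa-e)+S(0,z)$. By (5) and homogeneity,
$$\|(S-F)(t,z)\|\le|t|\,\|Sa-e\|+\|S(0,z)\|\le\bigl(\varepsilon+\sqrt{2\varepsilon+\varepsilon^2}\bigr)\|(t,z)\| .$$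
Numerically $\sqrt{0.0201}<0.142$, because $0.142^2=0.020164$. So $\|S-F\|<0.01+0.142<\frac16$.

**Step 4: conclusion.** By Lemma A, for each $S\in\mathcal U$ there are $f\neq0$ and $\mu$ with $S^*f=\mu f$, so $\operatorname{ran}(S-\mu I)\subseteq\ker f\ne X$, and $\ker f$ is closed. No element of $\mathcal U$ has the property of the Question, so the operators with that property are not dense. In the Polish space $(\mathcal B_1(X),\mathrm{SOT})$ a comeager set is dense, so the property is not typical, and the answer to the Question is no. $\blacksquare$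

Theorem 1 also shows that "almost every $\lambda$" in Theorem 3 cannot be replaced by "every $\lambda$" for general $X$ with the MAP. Moreover, the map $(t,z)\mapsto(t,z_0,z_1,\dots)$, with scalar coordinates $z_k$, is an isomorphism of $\mathbb C\oplus_\infty\ell_2$ onto $\ell_2$. So $\ell_2$ with its usual norm has the property of the Question by Theorem 4, while $\ell_2$ with a suitable equivalent norm, still with the MAP, does not.

## 8. Strongly extreme points in place of the parallelogram identity

The only fact about $\ell_2$ used in Step 2 of Section 7 is that $\|z_0\pm z'\|\le1+\varepsilon$ forces $z'$ to be small. This has a name.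

**Definition.** A point $y_0$ with $\|y_0\|=1$ is strongly extreme in $B_Y$ if for each $\eta>0$ there is $\varepsilon>0$ such that $\|y_0\pm y\|\le1+\varepsilon$ (both signs) implies $\|y\|\le\eta$.

In $\ell_2$ every unit vector is strongly extreme, since the parallelogram identity gives $\|y\|^2\le2\varepsilon+\varepsilon^2$. In $\mathbb C\oplus_\infty\mathbb C$ the point $(1,0)$ is not strongly extreme: take $y=(0,1)$, for which $\|(1,0)\pm y\|=1$. A source of further examples, needed below, is the following.

**Example.** Let $Y=\mathbb C\oplus_1W$ with $W$ infinite-dimensional and separable with the MAP. Then $Y$ has the MAP by Fact 2, and $y_0=(1,0)$ is strongly extreme. Indeed, let $y=(t,w)$ with $\|y_0\pm y\|=|1\pm t|+\|w\|\le1+\varepsilon$. Adding the two inequalities and using $|1+t|+|1-t|\ge2$, we get $2+2\|w\|\le2+2\varepsilon$, so $\|w\|\le\varepsilon$. Also $|1\pm t|\le1+\varepsilon$, so $|t|\le\sqrt{2\varepsilon+\varepsilon^2}$ by the parallelogram identity. Hence $\|y\|\le\varepsilon+\sqrt{2\varepsilon+\varepsilon^2}$, which tends to $0$ with $\varepsilon$.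

**Theorem 2(a).** Let $Y$ be an infinite-dimensional separable complex Banach space with the MAP, and let $B_Y$ have a strongly extreme point $y_0$. Then $X=\mathbb C\oplus_\infty Y$ has the MAP, and there is a nonempty SOT-open set $\mathcal U\subseteq\mathcal B_1(X)$ such that $\sigma_p(S^*)\ne\emptyset$ for all $S\in\mathcal U$.

**Step 1: setup.** The MAP is Fact 2. Put $a=(1,0)$, $e=(1,y_0)$, $e^*(t,y)=t$ and $F=e^*(\cdot)e$, so that $\|e\|=\|e^*\|=e^*(e)=1$, $\|F\|=1$, $Fa=e$ and $F(0,y)=0$. Choose $\varepsilon\in(0,\frac1{100}]$ such that $\|y_0\pm y\|\le1+\varepsilon$ implies $\|y\|\le\frac17$, and let $\mathcal U=\{S\in\mathcal B_1(X):\|Sa-e\|<\varepsilon\}$, an SOT-open set that contains $F$.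

**Step 2: norm closeness to $F$.** Let $S\in\mathcal U$, $\|y\|\le1$ and $S(0,y)=(t',y')$. Since $\|a\pm(0,y)\|=1$, estimate (4) holds with $y$ in place of $z$, for the same reason. So $|1\pm t'|\le1+\varepsilon$ and $\|y_0\pm y'\|\le1+\varepsilon$. The first gives $|t'|\le\sqrt{2\varepsilon+\varepsilon^2}\le\sqrt{0.0201}<\frac17$, because $\frac1{49}>0.0204$; the second gives $\|y'\|\le\frac17$ by the choice of $\varepsilon$. Hence $\|S(0,y)\|\le\frac17\|y\|$ for all $y\in Y$, and since $(S-F)(t,y)=t(Sa-e)+S(0,y)$,
$$\|S-F\|\le\tfrac1{100}+\tfrac17=\tfrac{107}{700}<\tfrac16 .$$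

**Step 3: conclusion.** Lemma A gives $\sigma_p(S^*)\neq\emptyset$ for every $S\in\mathcal U$. $\blacksquare$

As in Section 7, it follows that on such $X$ the operators with the property of the Question are not SOT-dense.

## 9. A bad norm on every separable space with the MAP

**Theorem 2(b).** Every infinite-dimensional separable complex Banach space $X$ with the MAP has an equivalent norm, with the MAP, for which there is a nonempty SOT-open set of contractions $S$ with $\sigma_p(S^*)\neq\emptyset$. Consequently, for this norm the answer to the Question is negative.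

By Theorem 2(a) and the Example, it is enough to show that $X$ is isomorphic to $\mathbb C\oplus_\infty(\mathbb C\oplus_1W)$ for some infinite-dimensional separable $W$ with the MAP. Splitting off two dimensions is easy: $X=V\oplus N$ with $\dim V=2$, by Hahn–Banach. The obstacle is the MAP of $N$. If $Q$ is the projection onto $N$ and $G$ is a finite-rank contraction on $X$ close to the identity, the natural candidate on $N$ is $QG|_N$, but all we know is $\|QG|_N\|\le\|Q\|$, which may exceed $1$. If the approximating operators left $N$ invariant, there would be no need for $Q$. To arrange this we use a theorem of Casazza and Kalton (*Notes on approximation properties in separable Banach spaces*, in: Geometry of Banach Spaces (Strobl 1989), LMS Lecture Note Ser. 158, 1990, 49–63): a separable space with the MAP has the commuting MAP, i.e. there are pairwise commuting finite-rank operators $T_n$ on $X$ with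
$$T_nx\to x\ \text{ for all }x\in X,\qquad\limsup_n\|T_n\|\le1 .$$
(On $\ell_2$ the coordinate projections are an example.) The idea is to take for $N$ the kernel of a power of one of the $T_n$; every $T_k$ commutes with that power and so preserves its kernel.

**Step 1: a subspace $H$ of dimension at least $2$ on which some $T_n$ is invertible.** This will make the complement of $N$ large enough. If $x,y$ are linearly independent, then so are $T_mx,T_my$ for $m$ large, since linear independence survives small perturbations. So there is $m$ with $\operatorname{rank}T_m\ge2$. Put $H=\operatorname{ran}T_m$. By commutation, $T_nH=T_nT_mX=T_mT_nX\subseteq H$ for all $n$. Since $\dim H<\infty$, the pointwise convergence $T_n|_H\to I_H$ is convergence in norm, so we can fix $n$ with $T_n|_H:H\to H$ invertible.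

**Step 2: the splitting.** The finite-dimensional spaces $\operatorname{ran}T_n^k$, $k\ge1$, decrease with $k$, so there is $d\ge1$ with $\operatorname{ran}T_n^d=\operatorname{ran}T_n^{d+1}$. Put $V=\operatorname{ran}T_n^d$ and $N=\ker T_n^d$. Then $T_nV=\operatorname{ran}T_n^{d+1}=V$, so $T_n|_V$ is surjective onto the finite-dimensional space $V$, hence bijective, and so is $T_n^d|_V$. Given $x\in X$, we have $T_n^dx\in V$, so $T_n^dx=T_n^dv$ for some $v\in V$, and $x-v\in N$. If $x\in V\cap N$, then $T_n^dx=0$ with $x\in V$, so $x=0$. Hence $X=V\oplus N$ with $V$ finite-dimensional and $N$ closed, so this is a topological direct sum and $N$ is infinite-dimensional. Finally, $H=T_n^dH\subseteq V$ by Step 1, so $\dim V\ge2$.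

**Step 3: $N$ has the MAP.** Here $N$ carries the norm of $X$. Each $T_k$ commutes with $T_n^d$, so $T_kN\subseteq N$. The operators $T_k|_N/\max(1,\|T_k\|)$ are finite-rank contractions on $N$. Since $\max(1,\|T_k\|)\to1$ and $T_kx\to x$, they converge pointwise to $I_N$. By Fact 1, $N$ has the MAP.

**Step 4: the new norm.** Put $W=\ell_1^{\dim V-2}\oplus_1N$ (so $W=N$ if $\dim V=2$). It is infinite-dimensional and separable, and it has the MAP by repeated use of Fact 2. Since $V$ is isomorphic to $\mathbb C\oplus\mathbb C\oplus\mathbb C^{\dim V-2}$ and $X=V\oplus N$ is a topological direct sum, $X$ is isomorphic to $\mathbb C\oplus_\infty(\mathbb C\oplus_1W)$. Transport the norm of the latter space to $X$ through this isomorphism. The result is an equivalent norm on $X$, for which $X$ is isometric to $\mathbb C\oplus_\infty Y$ with $Y=\mathbb C\oplus_1W$. By the Example, $Y$ is infinite-dimensional and separable, has the MAP, and $B_Y$ has a strongly extreme point. Theorem 2(a) then gives both the MAP for the new norm and the open set of contractions. $\blacksquare$
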